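# A subset displaced finitely but not boundedly: Property (T) and fiber products over group-theoretic Dehn fillings

## 1. Coordinates in a free product, and the set $Y$

Let $K$ be a group that is a free product of subgroups, $K=\ast_{t\in T}K_t$. For each $t\in T$ let $\rho_t:K\to K_t$ be the retraction that is the identity on $K_t$ and kills every other factor, and let $R_t$ be the normal closure in $K$ of $\bigcup_{u\ne t}K_u$. Think of $\rho_t(k)$ as the $t$-th coordinate of $k$. Two facts are immediate.

**Fact (a).** $R_t=\ker\rho_t$, and the composition $K_t\to K\to K/R_t$ is an isomorphism. Clearly $R_t\subset\ker\rho_t$. Since the factors generate $K$ and $R_t$ is normal and contains all factors but $K_t$, we have $K=K_tR_t$. Write $k=xr$ with $x\in K_t$, $r\in R_t$; then $\rho_t(k)=x$. So $\rho_t(k)=1$ if and only if $x=1$, and then $k=r\in R_t$. This gives $R_t=\ker\rho_t$. The map $K_t\to K/R_t$ is onto because $K=K_tR_t$, and injective because $\rho_t$ is the identity on $K_t$.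

**Fact (b).** Each $k\in K$ lies in $R_t$ for all but finitely many $t$. Indeed $k$ is a product of elements of finitely many factors $K_{u_1},\dots,K_{u_r}$, so $k\in R_t$ whenever $t\notin\{u_1,\dots,u_r\}$.

So the number of nontrivial coordinates
$$m(k):=\#\{t\in T:\ k\notin R_t\}\tag{1}$$
is finite for every $k\in K$. Now arrange the coordinates as columns of one set and mark the origin of each column:
$$Y:=\bigsqcup_{t\in T}K/R_t,\qquad E:=\{R_t:\ t\in T\}\subset Y .\tag{2}$$
By $R_t$ in $E$ we mean the identity coset in the $t$-th column, one point in each column. The group $K$ acts on every column by left multiplication. The sets $E$ and $kE$ each contain exactly one point of the column $t$, namely $R_t$ and $kR_t$, and these agree exactly when $k\in R_t$. Therefore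
$$|kE\,\triangle\,E|=2\,m(k).\tag{3}$$
Each $k$ displaces $E$ by a finite amount. If $T$ is infinite and no $K_t$ is trivial, the displacement is nonetheless unbounded: take distinct $t_1,\dots,t_m$ and $1\neq x_i\in K_{t_i}$; then $k=x_1\cdots x_m$ has $\rho_{t_i}(k)=x_i\ne1$ and all other coordinates trivial, so $m(k)=m$.

For instance, let $K$ be free on $x_i$ ($i\in\mathbb Z$) and $K_i=\langle x_i\rangle$. Then $\rho_i(k)$ records the exponent sum of $x_i$ in $k$, so $m(x_0x_1x_2)=3$, while $m(x_0x_1x_0^{-1}x_1^{-1})=0$.

What is this for? The next section shows that a group acting on a set with such a subset $E$ does not have Property (T). For the free product $K$ alone that is no news. The point of $Y$ is that in the problem below a much larger group containing $K$, a fiber product $P$, also acts on $Y$ and moves $E$ by the same formula.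

## 2. From displaced subsets to Property (T)

A discrete group $\Gamma$ has **Property (T)** if there are a finite set $S\subset\Gamma$ and $\varepsilon>0$ such that every unitary representation $\pi$ of $\Gamma$ that has a unit vector $v$ with $\|\pi(s)v-v\|<\varepsilon$ for all $s\in S$ has a nonzero invariant vector. Finite groups have (T). All groups here are discrete. We use the following facts, all in Bekka–de la Harpe–Valette, *Kazhdan's Property (T)*.

* **[T1]** Property (T) passes to quotients and to finite index subgroups. Also, a direct product of two groups with (T) has (T).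
* **[T2]** (Delorme) If a group has (T), every affine isometric action of it on a Hilbert space has bounded orbits.
* **[T3]** (Watatani, Alperin) Property (T) implies Serre's property (FA): every action on a tree without inversions fixes a vertex. In particular a free product $A\ast B$ of two nontrivial groups does not have (T).

The last sentence of [T3] is seen on the Bass–Serre tree, with vertices $gA$ and $gB$ and edges $g\in A\ast B$ joining $gA$ to $gB$. There are no inversions, because the two types of vertices are preserved. Vertex stabilizers are conjugates of $A$ or $B$, which are proper subgroups, so no vertex is fixed.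

**Lemma 1.** Let a group $P$ act on a set $Y$ with a subset $E$ such that $|pE\,\triangle\,E|$ is finite for every $p\in P$ but unbounded over $P$. Then $P$ does not have (T).

*Proof.* Let $P$ act on $\ell^2(Y)$ by $(p\cdot f)(y)=f(p^{-1}y)$, so that $p\cdot\mathbf 1_A=\mathbf 1_{pA}$. Put $b(p):=\mathbf 1_{pE}-\mathbf 1_E$. This function has values in $\{0,1,-1\}$ and support $pE\triangle E$, so it lies in $\ell^2(Y)$ and $\|b(p)\|^2=|pE\,\triangle\,E|$. Moreover
$$b(pq)=(\mathbf 1_{pE}-\mathbf 1_E)+(\mathbf 1_{pqE}-\mathbf 1_{pE})=b(p)+p\cdot b(q).$$
Hence $v\mapsto p\cdot v+b(p)$ defines an affine isometric action of $P$ on $\ell^2(Y)$. The orbit of $0$ is $\{b(p)\}$, which is unbounded. By [T2], $P$ does not have (T). $\square$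

The simplest instance is $\mathbb Z$ acting on $Y=\mathbb Z$ by translation, with $E=\{0,1,2,\dots\}$: here $|(n+E)\triangle E|=|n|$. A group has *property FW* if in every action on a set $Y$, every $E\subset Y$ with all $|pE\triangle E|$ finite has $|pE\triangle E|$ bounded. A group as in Lemma 1 fails FW.

## 3. Fiber products over deep quotients

For $N<G$ write $\langle\!\langle N\rangle\!\rangle$ for the normal closure of $N$ in $G$. Throughout, $H<G$ and $N\lhd H$, and we put $N^t:=tNt^{-1}$,
$$K:=\langle\!\langle N\rangle\!\rangle,\qquad Q:=G/K,\qquad P:=\{(g_1,g_2)\in G\times G:\ g_1K=g_2K\},\qquad \Delta:=\{(g,g):g\in G\}.$$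
The group $P$ is the *fiber product* of two copies of $G\to Q$. Since $K$ is normal, $(g_1,g_2)\in P$ implies $g_1g_2^{-1}\in K$, and
$$(g_1,g_2)=(g_1g_2^{-1},1)\,(g_2,g_2).\tag{4}$$
So $P=(K\times1)\cdot\Delta$. As $(K\times 1)\cap\Delta=1$ and $K\times 1$ is normal in $P$, we may also think of $P$ as $K\rtimes G$, with $G$ acting on $K$ by conjugation.

**Definition (Dahmani–Guirardel–Osin).** Let $X\subset G$ be such that $X\cup H$ generates $G$, and let $\Gamma$ be the Cayley graph of $G$ with respect to $X\sqcup H$. For $h,h'\in H$ let $\hat d(h,h')\in[0,\infty]$ be the length of a shortest path in $\Gamma$ from $h$ to $h'$ that uses no edge labeled by an element of $H$ and joining two vertices of $H$. The subgroup $H$ is *hyperbolically embedded* in $G$ if, for some $X$, the graph $\Gamma$ is hyperbolic and every ball of finite radius in $(H,\hat d)$ is finite.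

Three small cases.

* $H=G$ is hyperbolically embedded in $G$: take $X=\emptyset$. Then $\Gamma$ has diameter at most $1$, and $\hat d(h,h')=\infty$ for $h\ne h'$.
* Let $G$ be free on $a,b$, let $H=\langle a\rangle$ and $X=\{b\}$. Collapsing each coset $gH$ to a point turns $\Gamma$ into a tree, and each coset spans a subgraph of diameter $1$, so $\Gamma$ is hyperbolic. A path that leaves $H$ at $h$ along a $b$-edge can return to $H$ only through that same edge, hence at $h$. So $\hat d(h,h')=\infty$ for $h\neq h'$, and $H$ is hyperbolically embedded.
* Let $G=\langle a\rangle\times\langle b\rangle\cong\mathbb Z^2$, $H=\langle a\rangle$, $X=\{b\}$. The path with labels $b$, $h^{-1}h'$, $b^{-1}$ shows $\hat d(h,h')\le3$ for all $h,h'$; since $H$ is infinite, this $X$ does not work.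

General examples are quasiconvex malnormal subgroups of hyperbolic groups and peripheral subgroups of (strongly) relatively hyperbolic groups.

**Definition.** A property holds *for all sufficiently deep normal subgroups* $N<H$ if there is a finite set $\mathcal F\subset H\setminus\{1\}$ such that it holds for every normal subgroup $N<H$ with $N\cap\mathcal F=\emptyset$.

For $H=\mathbb Z$, excluding $\mathcal F=\{1,2,\dots,r\}$ means: $N=n\mathbb Z$ with $n>r$, or $N=0$.

The starting point is a theorem in Mahan Mj and Arghya Mondal, "Property (T) for fiber products", arXiv:2009.00279 (2020). Let $G$ have (T) and let $H<G$ be hyperbolically embedded, where $H$ is (1) the free group $F_n$ with $n>1$, or (2) the fundamental group of a closed surface of genus greater than one, or (3) infinite abelian. Then for all sufficiently deep finite index normal subgroups $N<H$, the fiber product $P$ does not have (T). The question from that paper is whether the same conclusion holds for every hyperbolically embedded $H$ that does not have (T). To exclude vacuous cases one assumes $H$ residually finite, so that every finite $\mathcal F\subset H\setminus\{1\}$ is avoided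 by some finite index normal $N$.

Here is a concrete situation. Let $G$ be a torsion-free uniform lattice in $\mathrm{Sp}(n,1)$, $n\ge2$; it has (T) by Kostant's theorem, and it is hyperbolic. A maximal cyclic subgroup $H=\langle h\rangle\ne 1$ is quasiconvex. It is malnormal: if $gh^pg^{-1}=h^q$ with $p,q\neq 0$, then $|p|=|q|$ by comparing stable translation lengths, so $g$ lies in the maximal virtually cyclic subgroup containing $h$. That subgroup is torsion-free, hence cyclic, hence equal to $H$. The question then concerns $G\to G/\langle\!\langle h^n\rangle\!\rangle$ for large $n$.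

The answer is yes, with residual finiteness playing no role in the proof.

**Theorem A.** Let $G$ have (T) and let $H<G$ be hyperbolically embedded without (T). Then for all sufficiently deep finite index normal subgroups $N<H$, the fiber product $P$ does not have (T).

**Theorem B.** Let $G$ be any group and $H\ne G$ a hyperbolically embedded subgroup (with or without (T)). For all sufficiently deep normal subgroups $N<H$, of finite or infinite index,
$$P\ \text{has (T)}\iff N=1\ \text{and}\ G\ \text{has (T)}.$$
Moreover, if $G$ has (T) and $N\ne1$, then $P$ acts on a set $Y$ with a subset $E\subset Y$ such that $|pE\,\triangle\,E|<\infty$ for all $p\in P$ but $|pE\,\triangle\,E|$ is unbounded, already for $p\in K\times1$. (So $P$ fails even property FW.) The condition $H\neq G$ cannot be dropped: if $H=G$ and $[H:N]<\infty$, then $P$ has (T) if and only if $G$ has (T).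

## 4. The Cohen–Lyndon decomposition, by hand in a free group

The hypothesis that $H$ is hyperbolically embedded enters through the following result, from B. Sun, *Cohomology of group theoretic Dehn fillings I*, J. Algebra 542 (2020).

**[CL]** If $H$ is hyperbolically embedded in $G$, then for all sufficiently deep $N\lhd H$ there is a left transversal $T$ of $HK$ in $G$ such that $K=\ast_{t\in T}N^t$.

(A left transversal contains exactly one element of each coset $gHK$.) Let us see it in the free group $G=\langle a,b\rangle$ with $H=\langle a\rangle$. Of course this $G$ does not have (T), and neither does $P$, which maps onto $G$. The example serves only to display the structure.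

**Example 1: $N=\langle a\rangle$.** Here $K=\langle\!\langle a\rangle\!\rangle$, $Q=\langle\bar b\rangle\cong\mathbb Z$ and $HK=K$. The set $\{b^i\}$ is a Schreier transversal of $K$, and the Reidemeister–Schreier method gives that $K$ is free on $x_i:=b^iab^{-i}$, $i\in\mathbb Z$. So $K=\ast_{t\in T}N^t$ with $T=\{b^i:i\in\mathbb Z\}$. The column $K/R_{b^i}$ is $\mathbb Z$, via the exponent sum $e_i$ of $x_i$, and $Y=\mathbb Z\times\mathbb Z$ with $E=\{(i,0)\}$. Left multiplication by $k$ sends $(i,c)$ to $(i,c+e_i(k))$. Conjugation by $b$ sends $x_i$ to $x_{i+1}$, hence acts on $Y$ by $(i,c)\mapsto(i+1,c)$ and preserves $E$. Conjugation by $a=x_0$ acts trivially on each $K/R_{b^i}\cong\mathbb Z$, since this group is abelian. So $K$ and $G$ together act on $Y$, and only $K$ moves $E$.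

The transversal in [CL] must be chosen with care. In Example 1 replace the representatives $1$ and $b$ by $x_1$ and $x_0b$. The first two factors become $\langle u\rangle$ and $\langle v\rangle$ with $u=x_1x_0x_1^{-1}$, $v=x_0x_1x_0^{-1}$. Since $u^m=x_1x_0^mx_1^{-1}$ and $v^n=x_0x_1^nx_0^{-1}$, an alternating product of nontrivial powers of $u$ and $v$ has no cancellation, so every nontrivial element of $\langle u,v\rangle$ has length at least $3$ and $x_0\notin\langle u,v\rangle$. Killing all $x_i$ with $i\ne0,1$ shows that the new conjugates $N^t$ do not even generate $K$.

**Example 2: $N=\langle a^2\rangle$.** Here $Q=\langle\bar a\mid\bar a^2\rangle\ast\langle\bar b\rangle$. Let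
$$T=\{1\}\cup\{a^{\epsilon}b^{j_1}ab^{j_2}a\cdots ab^{j_r}:\ r\ge1,\ \epsilon\in\{0,1\},\ j_i\in\mathbb Z\setminus\{0\}\}.$$
The images in $Q$ are exactly the normal forms that do not end in $\bar a$, so $T$ is a left transversal of $HK$. The set $S=T\cup Ta$ is a transversal of $K$ that is closed under initial segments. For $s\in S$, the reduced word of $sb$ is again in $S$, and $ta\in S$ for $t\in T$; so the only nontrivial Schreier generators come from $(ta)\cdot a=ta^2$, whose representative is $t$. Hence $K$ is free on the elements $ta^2t^{-1}$, $t\in T$, that is, $K=\ast_{t\in T}N^t$.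

## 5. Why the Bass–Serre tree of $K$ does not suffice

By [CL], $K$ is a free product, so $K$ fails (T) as soon as it has two nontrivial factors. This alone says nothing about $P$: the same $K$ is a normal subgroup of $G$, which has (T). An action of all of $P=K\rtimes G$ is needed.

The natural candidate is the Bass–Serre tree of the splitting. Its vertices are the elements of $K$ and the cosets $kN^t$, with an edge joining $k$ to $kN^t$ for all $k\in K$, $t\in T$. The group $K$ acts on it without a global fixed point if there are two nontrivial factors. If the conjugation action of $G$ on $K$ extended compatibly to this tree, we would be done by (FA). What would that require? Suppose $\alpha$ is an automorphism of $K$ and $f$ an automorphism of the tree with $f(kv)=\alpha(k)f(v)$. If $N\neq1$, the vertices with trivial stabilizer are exactly the elements of $K$, so $f$ permutes them; say $f(1)=k_0$. The neighbors of the vertex $1$ have stabilizers $N^u$, those of $k_0$ have stabilizers $k_0N^vk_0^{-1}$. Hence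
$$\alpha(N^u)=k_0N^{\sigma(u)}k_0^{-1}\quad\text{for all }u\in T\tag{5}$$
with some bijection $\sigma$ of $T$ and *one* element $k_0$ for all $u$.

In Example 2, conjugation by $a$ violates (5). For $j\ne0$,
$$aN^{b^j}a^{-1}=N^{ab^j},\qquad aN^{ab^j}a^{-1}=a^2N^{b^j}a^{-2}.$$
In a free product, distinct factors are not conjugate (the retraction $\rho_t$ kills all conjugates of the factors other than $N^t$), so (5) forces $\sigma(b^j)=ab^j$ and $\sigma(ab^j)=b^j$. Then $k_0$ normalizes $N^{ab}$ and $N^{ab^2}$. An element of a free group normalizing $\langle x\rangle$, with $x$ in a basis, sends $x$ to $x^{\pm1}$, hence to $x$ (look in the abelianization), and so lies in the centralizer $\langle x\rangle$ of $x$. Thus $k_0\in N^{ab}\cap N^{ab^2}=1$. Now (5) for $u=ab$ reads $a^2N^ba^{-2}=N^b$, so $a^2\in N^b$ by the same argument. But $a^2$ and $ba^2b^{-1}$ are distinct basis elements, a contradiction.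

This does not rule out other trees, but it shows exactly what breaks: $G$ permutes the factors only up to conjugation by elements of $K$, and *the conjugating element depends on the factor*. The way out is to work not with the factor $N^t$ but with the complementary kernel $R_t$. A normal closure in $K$ does not notice if each of its generating subgroups is conjugated by its own element of $K$. So $G$ honestly permutes the subgroups $R_t$, and hence the columns $K/R_t$ of $Y$.

## 6. The action of the fiber product on $Y$

**Proposition 1.** Let $N\lhd H\le G$ with $N\ne1$. Suppose that $K=\ast_{t\in T}N^t$ for some left transversal $T$ of $HK$ in $G$, and that $T$ is infinite. Then $P$ acts on a set $Y$ with a subset $E$ such that $|pE\,\triangle\,E|$ is finite for all $p\in P$ and unbounded on $K\times1$. In particular $P$ does not have (T).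

No Property (T) and no hyperbolicity appear in the hypotheses. Use Section 1 with $K_t=N^t$: thus $R_t$ is the normal closure in $K$ of $\bigcup_{u\in T\setminus\{t\}}N^u$, and $Y,E$ are as in (2). For $g\in G$ and $t\in T$ let $g\cdot t\in T$ be the representative of the coset $gtHK$. This is the action of $G$ on $G/HK$, transported to $T$.

**Step 1: conjugation in $G$ permutes the kernels.** We show
$$gR_tg^{-1}=R_{g\cdot t}\qquad(g\in G,\ t\in T).\tag{6}$$
Let $u\in T$. Since $K$ is normal in $G$,
$$gu\in(g\cdot u)HK=(g\cdot u)KH=K(g\cdot u)H,$$
say $gu=k_u\,(g\cdot u)\,h_u$ with $k_u\in K$ and $h_u\in H$. As $h_u$ normalizes $N$,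
$$gN^ug^{-1}=(gu)N(gu)^{-1}=k_u\,N^{g\cdot u}\,k_u^{-1}.$$
Conjugation by $g$ is an automorphism of $K$. It carries $R_t$ to the normal closure in $K$ of $\bigcup_{u\neq t}k_uN^{g\cdot u}k_u^{-1}$. Since $k_u\in K$, this is also the normal closure in $K$ of $\bigcup_{u\ne t}N^{g\cdot u}$. As $u\mapsto g\cdot u$ is a bijection of $T$, here $g\cdot u$ runs over $T\setminus\{g\cdot t\}$, and we obtain $R_{g\cdot t}$.

**Step 2: $P$ acts on $Y$.** The group $P$ acts on the set $K$ by two-sided multiplication, $(g_1,g_2)\colon x\mapsto g_1xg_2^{-1}$. The result is in $K$ because $g_1xg_2^{-1}=(g_1xg_1^{-1})(g_1g_2^{-1})$ and $g_1g_2^{-1}\in K$. We pass this action to the columns: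
$$(g_1,g_2)\cdot xR_t:=g_1xg_2^{-1}\,R_{g_2\cdot t}\qquad(x\in K,\ t\in T).\tag{7}$$
It is well defined: for $r\in R_t$ we have $g_1xr\,g_2^{-1}=g_1xg_2^{-1}\cdot(g_2rg_2^{-1})$, and $g_2rg_2^{-1}\in R_{g_2\cdot t}$ by (6). It is an action: the identity acts trivially, and applying $(g_1,g_2)$ and then $(f_1,f_2)$ gives
$$f_1g_1x\,g_2^{-1}f_2^{-1}R_{f_2\cdot(g_2\cdot t)}=(f_1g_1)\,x\,(f_2g_2)^{-1}R_{(f_2g_2)\cdot t}.$$

**Step 3: the displacement of $E$.** We show that formula (3) persists for all of $P$. Let $p\in P$, and write $p=(k,1)(g,g)$ with $k\in K$, $g\in G$ as in (4). By (7), $(g,g)\cdot R_t=R_{g\cdot t}$, so $(g,g)E=E$. Next, $(k,1)\cdot R_t=kR_t$, in the same column $t$. Hence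
$$pE=(k,1)E=\{kR_t:\ t\in T\}.$$
Both $E$ and $pE$ have exactly one point in each column, and the two points in the column $t$ agree if and only if $k\in R_t$. Therefore
$$|pE\,\triangle\,E|=2\,m(k),\qquad m(k)=\#\{t\in T:\ k\notin R_t\},\tag{8}$$
and this is finite by Fact (b).

**Step 4: unboundedness.** Here the hypotheses $N\ne1$ and $T$ infinite are used. Given $m\ge1$, choose distinct $t_1,\dots,t_m\in T$ and $1\ne n\in N$, and put $k=\prod_{i=1}^mt_int_i^{-1}$. Modulo $R_{t_i}$ all factors of this product except the $i$-th vanish, and by Fact (a) the image of $t_int_i^{-1}\in N^{t_i}$ in $K/R_{t_i}$ is nontrivial. For $t\notin\{t_1,\dots,t_m\}$ all factors lie in $R_t$. So $m(k)=m$, and by (8) the element $(k,1)$ displaces $E$ by $2m$. Lemma 1 shows that $P$ does not have (T). $\square$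

**Remark ($Y$ as a coset space).** Let $o\in T$ represent $HK$ and write $R=R_o$; by (6), $HK$ normalizes $R$. The action (7) is transitive: for $x\in K$, $t\in T$, the pair $(x\,to^{-1},to^{-1})$ lies in $P$ and sends the point $R_o$ to $xR_t$, because $(to^{-1})\cdot o=t$. The stabilizer of the point $R_o$ consists of the $(g_1,g_2)\in P$ with $g_2\in HK$ and $g_1g_2^{-1}\in R$. Then also $g_1\in HK$, and conjugating by $g_2$ and inverting rewrites the condition as $g_1^{-1}g_2\in R$. So $Y\cong P/L$ with
$$L=\{(g_1,g_2)\in HK\times HK:\ g_1^{-1}g_2\in R\},$$
and $E$ is the $\Delta$-orbit of the base point: (7) gives $(g,g)\cdot R_o=R_{g\cdot o}$, and $g\cdot o$ takes all values in $T$.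

## 7. Infinitude of the transversal when $[H:N]<\infty$: proof of Theorem A

Let $G$ have (T) and let $H<G$ be hyperbolically embedded without (T). Let $\mathcal F$ be the finite set given by [CL], let $N\lhd H$ have finite index with $N\cap\mathcal F=\emptyset$, and let $T$ be the transversal from [CL]. To apply Proposition 1 we need $N\neq1$ and $T$ infinite.

**Step 1: two consequences of the failure of (T) for $H$.** Finite groups have (T), so $H$ is infinite; since $[H:N]<\infty$, also $N$ is infinite, in particular $N\ne1$. And $H\ne G$, because $G$ has (T) and $H$ does not. The failure of (T) for $H$ is not used again.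

**Step 2: if $T$ is finite, then $|T|=1$.** Suppose $T$ is finite, so $[G:HK]=|T|<\infty$. Since $[HK:K]=[H:H\cap K]\le[H:N]<\infty$, the subgroup $K$ has finite index in $G$, so $K$ has (T) by [T1]. If $|T|\ge2$, then $K$ is the free product of one $N^t$ and the free product of the remaining ones, both nontrivial, and this contradicts [T3]. So $|T|=1$.

**Step 3: $|T|=1$ would give $H=G$.** If $T=\{t\}$, then $HK=G$ and $K=tNt^{-1}$. Since $K$ is normal in $G$, we get $N=t^{-1}Kt=K$. Hence $G=HK=HN=H$, contradicting Step 1.

So $T$ is infinite, and Proposition 1 shows that $P$ does not have (T). $\square$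

## 8. Arbitrary index: proof of Theorem B

If $N$ has infinite index in $H$, a finite $T$ no longer gives $[G:K]<\infty$, and Step 2 above breaks down. Two further facts of Dahmani–Guirardel–Osin repair it.

**[DGO]** If $H$ is hyperbolically embedded in $G$, then for all sufficiently deep $N\lhd H$ the natural map $H/N\to Q$ is injective with image hyperbolically embedded in $Q$. Also, a hyperbolically embedded subgroup $A<B$ satisfies $|A\cap bAb^{-1}|<\infty$ for all $b\in B\setminus A$.

As an illustration of the second statement, take $A=\langle a\rangle$ in the free group $B=\langle a,b\rangle$: if $ga^pg^{-1}=a^q\ne1$, then $q=p$ by the exponent sum of $a$, so $g$ centralizes $a^p$ and $g\in\langle a\rangle$. Thus the intersections are even trivial.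

Let $H\ne G$ be hyperbolically embedded, let $\mathcal F$ be the union of the finite sets from [CL] and [DGO], and let $N\lhd H$ with $N\cap\mathcal F=\emptyset$.

**Step 1: $N=1$.** Then $K=1$ and $P=\Delta\cong G$, so $P$ has (T) if and only if $G$ does.

**Step 2: $N\ne1$ and $G$ does not have (T).** The first coordinate projection $P\to G$ is onto, since $\Delta\le P$. By [T1], $P$ does not have (T).

**Step 3: $N\neq1$ and $G$ has (T).** Let $T$ be as in [CL]. We claim that $T$ is infinite; then Proposition 1 gives the action on $Y$, the subset $E$, the failure of FW and the failure of (T). Suppose $T$ is finite. If $|T|=1$, then $G=H$, by the computation in Step 3 of Section 7, which used only $K=tNt^{-1}$, $HK=G$ and the normality of $K$. This is excluded. So $2\le|T|<\infty$, and there are two cases.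

*$H/N$ finite.* Then $[HK:K]\le[H:N]<\infty$ and $[G:K]=[G:HK][HK:K]<\infty$, so $K$ has (T) by [T1]. But $K$ is a free product of $|T|\ge2$ nontrivial groups, contradicting [T3].

*$H/N$ infinite.* Let $\bar H=HK/K$, the image of $H/N$ in $Q$. By [DGO] it is an infinite, hyperbolically embedded subgroup of $Q$. Its index is $[Q:\bar H]=[G:HK]=|T|$, finite and at least $2$. Pick $b\in Q\setminus\bar H$. Then $\bar H$ and $b\bar Hb^{-1}$ both have finite index in $Q$, so $\bar H\cap b\bar Hb^{-1}$ has finite index in the infinite group $Q$ and is infinite. This contradicts the second part of [DGO].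

Steps 1–3 prove the equivalence and the "moreover" statement.

**Step 4: the case $H=G$, $[G:N]<\infty$.** Now $N$ is normal in $G$, so $K=N$, and $P\supseteq N\times N$. Since $N\times N$ has finite index in $G\times G$, so does $P$. If $G$ has (T), then $G\times G$ has (T), and so does its finite index subgroup $P$, by [T1]. Conversely $G$ is a quotient of $P$, so if $P$ has (T), then $G$ has (T). $\square$

To see Step 4 contradict the equivalence without $H\ne G$, take $G=H=\mathrm{SL}_3(\mathbb Z)$, which has (T). For any finite $\mathcal F\subset G\setminus\{1\}$, the kernel $N\ne1$ of reduction modulo $q$ avoids $\mathcal F$ when $q$ is large, and $P$ has (T). What fails in the proof is the infinitude of the transversal: here $HK=G$ and $|T|=1$, so (8) only gives $|pE\triangle E|\le2$.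

**Remark 1.** Theorem A covers the three families in the theorem of Section 3, since none of those groups $H$ has (T): the first two map onto $\mathbb Z$, and an abelian (hence amenable) discrete group with (T) is finite. Theorem B adds that the fiber product also fails (T) when $H\ne G$ is infinite *with* (T) and $N$ is a deep finite index normal subgroup: then $N$ is infinite, so $N\ne1$.

**Remark 2.** For $m\ge2$, the fiber product of $m$ copies of $G\to Q$ maps onto $P$ by projection to the first two coordinates; a preimage of $(g_1,g_2)$ is $(g_1,g_2,g_2,\dots,g_2)$. By [T1] it fails (T) whenever $P$ does.
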